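# Multinomial coefficients modulo $p$ and the cohomology of $\mathrm{FI}_d$-modules

Throughout, $\mathbf k$ is a field, $d\ge 1$ is an integer, $[d]=\{1,\dots,d\}$ is the set of colors, $[n]=\{1,\dots,n\}$, and $\mathfrak S_n$ is the symmetric group on $[n]$.

## Colored injections and $\mathrm{FI}_d$-modules

**Definition 1 (the category $\mathrm{FI}_d$).** The objects are finite sets. A morphism $A\to B$ is a pair $f=(g,h)$, where $g\colon A\to B$ is an injection and $h\colon B\setminus g(A)\to[d]$ is any function, that is, a coloring of the complement of the image. The composite of $(g,h)\colon A\to B$ and $(g',h')\colon B\to C$ is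
$$(g',h')\circ(g,h)=(g'\circ g,\;h''),\qquad h''=\begin{cases}h' &\text{on } C\setminus g'(B),\\ h\circ g'^{-1}&\text{on } g'(B)\setminus g'(g(A)).\end{cases}$$
So each missed point keeps the color it received when it was first missed.

*Example.* Let $f\colon[1]\to[2]$ send $1\mapsto 2$ and color the missed point $1$ with $c$. Let $f'\colon[2]\to[3]$ be the inclusion, with $3$ colored $c'$. Then $f'\circ f$ sends $1\mapsto 2$, colors $1$ with $c$ and colors $3$ with $c'$. There are $\frac{n!}{(n-m)!}\,d^{\,n-m}$ morphisms $[m]\to[n]$ when $m\le n$.

A morphism $[n]\to[n]$ is a permutation together with the empty coloring, so $\mathrm{Aut}([n])=\mathfrak S_n$.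

**Definition 2 ($\mathrm{FI}_d$-module).** An $\mathrm{FI}_d$-module over $\mathbf k$ is a functor $V$ from $\mathrm{FI}_d$ to $\mathbf k$-vector spaces. We write $V_n=V([n])$; it is a $\mathbf k[\mathfrak S_n]$-module. Maps of $\mathrm{FI}_d$-modules are natural transformations, and kernels, sums and quotients are taken objectwise.

*Example (words).* Let $A(B)=\mathbf k[\mathrm{Hom}_{\mathrm{FI}_d}(\emptyset,B)]$. A morphism $\emptyset\to B$ is just a coloring $w\colon B\to[d]$, so $A(B)$ has basis $e_w$, and $A_n$ has the $d^n$ words of length $n$ as a basis. A morphism $(g,h)\colon B\to B'$ sends $e_w$ to $e_{w'}$, where $w'=w\circ g^{-1}$ on $g(B)$ and $w'=h$ off $g(B)$: move the letters along $g$ and fill the empty places with the letters $h$.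

*Example (monomials).* Let $R=\mathbf k[x_1,\dots,x_d]$ and let $S(B)=R_{|B|}$, the forms of degree $|B|$. Let $(g,h)\colon B\to B'$ act as multiplication by $\prod_{b\in B'\setminus g(B)}x_{h(b)}$. For a composite, the complement $C\setminus g'(g(A))$ is the disjoint union of $C\setminus g'(B)$ and $g'(B\setminus g(A))$. The first part contributes $\prod x_{h'(b)}$ and the second $\prod x_{h(b)}$, so $S$ is a functor. The group $\mathfrak S_n$ acts trivially on $S_n=R_n$.

*Example (representables).* More generally, $P(m)=\mathbf k[\mathrm{Hom}_{\mathrm{FI}_d}([m],-)]$; thus $A=P(0)$.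

**Definition 3 (finite generation).** $V$ is finitely generated if there are finitely many $v_i\in V(A_i)$ such that no proper sub-$\mathrm{FI}_d$-module of $V$ contains all of them. Equivalently, every $V(B)$ is spanned by the elements $V(f)v_i$ with $f\in\mathrm{Hom}(A_i,B)$. By the Yoneda lemma this says that $V$ is a quotient of a finite direct sum of modules $P(m)$.

*Example.* $A$ is generated by the single element $e_\emptyset\in A(\emptyset)$. On the other hand, let $V(B)=\mathbf k$ for all $B$, with bijections acting as the identity and all other morphisms as $0$. This is a functor, and it is not finitely generated: elements living in sizes $\le N$ generate a submodule that vanishes in sizes $>N$.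

If $V$ is finitely generated, every $V_n$ is finite-dimensional, because each $\mathrm{Hom}(A_i,[n])$ is finite.

## Facts about homology and cohomology of finite groups

All groups are finite and all modules are $\mathbf k[G]$-modules. Recall that $H^0(G,M)=M^G$ (invariants) and $H_0(G,M)=M_G$ (coinvariants).

**Fact 1 (functoriality of homology).** A pair $(\alpha,\varphi)$, with $\alpha\colon G\to G'$ a homomorphism and $\varphi\colon M\to M'$ linear with $\varphi(gm)=\alpha(g)\varphi(m)$, induces $H_*(G,M)\to H_*(G',M')$, compatibly with composition. For $g\in G$ the pair $(x\mapsto gxg^{-1},\;m\mapsto gm)$ induces the identity of $H_*(G,M)$.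

**Fact 2 (long exact sequences).** Short exact sequences of modules give long exact sequences in homology and in cohomology. In homology, a map of short exact sequences along a homomorphism $\alpha$, as in Fact 1, induces a map of long exact sequences.

**Fact 3 (Shapiro).** If $H\le G$ and $N$ is an $H$-module, the pair $(H\subset G,\;y\mapsto 1\otimes y)$ induces an isomorphism $H_t(H,N)\cong H_t(G,\mathrm{Ind}_H^GN)$. Since induction and coinduction agree for finite groups, also $H^t(G,\mathrm{Ind}_H^GN)\cong H^t(H,N)$. If $M=\bigoplus_{x\in X}M_x$ and $G$ permutes the summands transitively, then $M\cong\mathrm{Ind}_{G_x}^G M_x$.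

**Fact 4 (Künneth).** For finite-dimensional modules, $H^t(G\times G',M\boxtimes M')\cong\bigoplus_{i+j=t}H^i(G,M)\otimes H^j(G',M')$, and likewise in homology, naturally in the pairs of Fact 1.

**Fact 5 (duality).** $H_t(G,M)^*\cong H^t(G,M^*)$.

**Fact 6 (low degrees, indices).** If $G$ acts trivially on $M$, then $H^1(G,M)=\mathrm{Hom}(G,M)$. If $H\le G$ has index invertible in $\mathbf k$, restriction $H^i(G,M)\to H^i(H,M)$ is injective. Free $\mathbf k[G]$-modules have no cohomology in positive degrees. If $|G|$ is invertible in $\mathbf k$, then $H^i(G,M)=0$ for $i>0$ and the natural map $M^G\to M_G$ is an isomorphism.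

**Fact 7 (five-term sequence).** For $N$ normal in $G$ the sequence $0\to H^1(G/N,M^N)\to H^1(G,M)\to H^1(N,M)^{G/N}\to H^2(G/N,M^N)$ is exact.

*Example.* Let $M=\mathbf k[X]$ for a finite $G$-set $X$. Then $M^G$ has the orbit sums $o_\Omega=\sum_{x\in\Omega}x$ as a basis, and $M_G$ has one basis element $[\Omega]$ per orbit. The two spaces have the same dimension, but the natural map $M^G\to M_G$ sends
$$o_\Omega\longmapsto|\Omega|\cdot[\Omega]. \tag{1}$$
In characteristic $p$ it kills the orbits of size divisible by $p$. Keep this example in mind.

## Quasi-polynomials and natural boundaries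

**Definition 4 (quasi-polynomial).** A function $q\colon\mathbb Z_{\ge0}\to\mathbb Z$ is a quasi-polynomial of degree at most $e$ if there are a period $m\ge1$ and polynomials $P_0,\dots,P_{m-1}$ of degree at most $e$ with $q(n)=P_{n\bmod m}(n)$. We require this identity for all sufficiently large $n$ only, and then say *eventually a quasi-polynomial*.

*Example.* $q(n)=\lfloor n/2\rfloor$ has period $2$ and degree $1$, with $P_0=n/2$ and $P_1=(n-1)/2$. Degree at most $0$ means eventually periodic.

**Definition 5 (natural boundary).** A power series with radius of convergence $1$ has the unit circle as natural boundary if it extends analytically to no neighborhood of any point of the circle.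

*Example.* $F(z)=\sum_{k\ge0}z^{2^k}$. If $\zeta^{2^j}=1$, then $F(r\zeta)=\sum_{k<j}(r\zeta)^{2^k}+\sum_{k\ge j}r^{2^k}$ is unbounded as $r\to1^-$. Such $\zeta$ are dense on the circle, so no point of the circle has a neighborhood to which $F$ extends. On the other hand, $1/(1-z)$ extends past every point except $z=1$.

## Growth of $\dim H^t(\mathfrak S_n,V_n)$: a conjecture and three theorems

The following is posed in Rohit Nagpal, "FI-modules and the cohomology of modular representations of symmetric groups", arXiv:1505.04294 (2015).

**Conjecture.** Let $\mathbf k$ be an arbitrary field and $V$ a finitely generated $\mathrm{FI}_d$-module over $\mathbf k$. Fix $t\ge0$. Then $\dim_{\mathbf k}H^t(\mathfrak S_n,V_n)$ is a quasi-polynomial in $n$ of degree at most $d-1$.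

As in Definition 4, the identity is asked for large $n$; for $d=1$ it says that the dimensions are eventually periodic. The conjecture is false for every $d\ge2$ and every field of positive characteristic, for every $t\ge 0$. To state this, fix a prime $p$. For $n=\sum_i n_ip^i$ in base $p$, put
$$r_d(n)=\prod_i\binom{n_i+d-1}{d-1}.$$
For example, if $p=d=2$ then $r_2(n)=2^{s(n)}$, where $s(n)$ is the sum of the binary digits.

**Theorem A.** Let $\operatorname{char}\mathbf k=p>0$ and $d\ge2$. There is a finitely generated $\mathrm{FI}_d$-module $K$ over $\mathbf k$, generated by $K([2])$ (by one element if $d=2$), with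
$$\dim H^0(\mathfrak S_n,K_n)=\binom{n+d-1}{d-1}-r_d(n)\qquad(n\ge0),$$
and this is not a quasi-polynomial for $n\gg0$, of any period or degree.

**Theorem B.** Fix $(\mathbf k,d,t)$. The function $\dim H^t(\mathfrak S_n,V_n)$ is eventually a quasi-polynomial of degree $\le d-1$ for all finitely generated $V$ if and only if $\operatorname{char}\mathbf k=0$ or $d=1$. If $\operatorname{char}\mathbf k=p>0$ and $d\ge2$, then for each $t$ there is a finitely generated $V$ for which this function is not eventually a quasi-polynomial of any degree; moreover $\sum_n\dim H^t(\mathfrak S_n,V_n)z^n$ has the unit circle as natural boundary.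

**Theorem C.** Let $\mathbf k$ be any field, $V$ a finitely generated $\mathrm{FI}_d$-module, $t\ge0$. Then $\dim H_t(\mathfrak S_n,V_n)=\dim H^t(\mathfrak S_n,V_n^*)$ agrees with a polynomial in $n$ of degree $\le d-1$ for $n\gg0$. The bound $d-1$ is sharp.

## Orbit counts in the smallest modules

*Words, $t=0$.* The group $\mathfrak S_n$ permutes the words $w\colon[n]\to[d]$, and two words lie in one orbit exactly when they have the same **content** $a=(a_1,\dots,a_d)$, where $a_c$ is the number of letters $c$. So $\dim H^0(\mathfrak S_n,A_n)$ is the number of $a\in\mathbb Z_{\ge0}^d$ with $\sum a_c=n$, which is $\binom{n+d-1}{d-1}$: a polynomial of degree exactly $d-1$.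

*Monomials.* The action on $S_n$ is trivial, so $\dim H^0(\mathfrak S_n,S_n)=\binom{n+d-1}{d-1}$ as well.

*Why "quasi" is needed.* Take $d=1$ and $\operatorname{char}\mathbf k=p$. Here $P(1)_n=\mathbf k^n$ and $P(0)_n=\mathbf k$, and summing coordinates is a map $P(1)\to P(0)$. Its kernel $U$ has $U_n=\{\text{sum-zero vectors}\}$ and is generated by $(1,-1)\in U_2$. An invariant vector is constant, $(c,\dots,c)$, and it lies in $U_n$ iff $nc=0$. So for $n\ge1$, $\dim H^0(\mathfrak S_n,U_n)$ is $1$ if $p\mid n$ and $0$ otherwise: periodic with period $p$. The polynomial dimensions of $P(1)$ and $P(0)$ became periodic in the kernel because an orbit size, here $n$, vanishes modulo $p$. This is (1) at work.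

## Homology as a graded module over $\mathbf k[x_1,\dots,x_d]$

The natural plan is to assemble all $n$ into one graded module over a polynomial ring in $d$ variables, to prove that it is finitely generated, and to quote Hilbert. In homology the plan works and proves Theorem C. We carry this out first, so as to see afterwards what cohomology lacks.

**Step 1: operators $x_c$ that add one letter.** Let $\iota_c\colon[n]\to[n+1]$ be the standard inclusion with $n+1$ colored $c$. For $\sigma\in\mathfrak S_n\subset\mathfrak S_{n+1}$ we have $\iota_c\sigma=\sigma\iota_c$, since both are $i\mapsto\sigma(i)$ with $n+1$ colored $c$. So $(\mathfrak S_n\subset\mathfrak S_{n+1},V(\iota_c))$ is a pair as in Fact 1 and induces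
$$x_c\colon H_t(\mathfrak S_n,V_n)\to H_t(\mathfrak S_{n+1},V_{n+1}).$$

**Step 2: the operators commute.** Let $\tau=(n+1\;\;n+2)$. In $\iota_{c'}\iota_c\colon[n]\to[n+2]$ the point $n+1$ has color $c$ and $n+2$ has color $c'$; in $\iota_c\iota_{c'}$ the colors are exchanged. Hence $\iota_{c'}\iota_c=\tau\,\iota_c\iota_{c'}$. Conjugation by $\tau$ fixes $\mathfrak S_n$ pointwise, so the pair $(\mathfrak S_n\subset\mathfrak S_{n+2},V(\iota_{c'}\iota_c))$, which induces $x_{c'}x_c$, is the pair $(\mathfrak S_n\subset\mathfrak S_{n+2},V(\iota_c\iota_{c'}))$ followed by (conjugation by $\tau$, $V(\tau)$). The latter acts as the identity by Fact 1. So $x_{c'}x_c=x_cx_{c'}$.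

Therefore $\mathcal H_t(V):=\bigoplus_nH_t(\mathfrak S_n,V_n)$ is a graded module over $R=\mathbf k[x_1,\dots,x_d]$. It is functorial in $V$. For a short exact sequence of $\mathrm{FI}_d$-modules, the maps $V(\iota_c)$ form a map of short exact sequences along $\mathfrak S_n\subset\mathfrak S_{n+1}$, so by Fact 2 all maps in the long exact sequence of the $\mathcal H_t$ are $R$-linear, connecting maps included. For instance, $\mathcal H_0(A)\cong R$: an orbit of words is a monomial, and $x_c$ is multiplication by $x_c$.

**Step 3: $\mathcal H_t(P(m))$ is finitely generated over $R$.** Let $n\ge m$. Two morphisms $(g,h)\colon[m]\to[n]$ are in the same $\mathfrak S_n$-orbit iff they use each color equally often, so the orbits are indexed by $a\in\mathbb Z_{\ge0}^d$ with $\sum a_c=n-m$, where $a_c=|h^{-1}(c)|$. The stabilizer of $(g,h)$ consists of the permutations that fix $g([m])$ pointwise and preserve $h$; it is $\prod_c\mathrm{Sym}(h^{-1}(c))$.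

As representative of the orbit $a$ take $f_a$, which is the inclusion on $[m]$ and colors the points $m+1,\dots,n$ in consecutive blocks: first $a_1$ points with color $1$, then $a_2$ points with color $2$, and so on. Numbering the points in each block in increasing order gives $\mathrm{Stab}(f_a)=\mathfrak S_{a_1}\times\cdots\times\mathfrak S_{a_d}$. By Fact 3, the pairs $(\mathrm{Stab}(f_a)\subset\mathfrak S_n,\;1\mapsto f_a)$ induce an isomorphism
$$\bigoplus_aH_t(\mathrm{Stab}(f_a),\mathbf k)\;\cong\; H_t(\mathfrak S_n,P(m)_n). \tag{2}$$

Now we compute $x_c$ on the $a$-summand. Following (2) by $x_c$ gives the map induced by $(\mathrm{Stab}(f_a)\subset\mathfrak S_{n+1},\;1\mapsto\iota_cf_a)$. The morphism $\iota_cf_a$ has the new point $n+1$ in color $c$, and this point is the largest of its color class. Let $\sigma\in\mathfrak S_{n+1}$ be the permutation that is the identity on $[m]$ and maps each color class of $\iota_cf_a$ to the corresponding block of $f_{a+e_c}$ in increasing order; here $e_c$ is the $c$-th unit vector. Then $\sigma\iota_cf_a=f_{a+e_c}$. Composing with (conjugation by $\sigma$, $P(m)(\sigma)$)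 changes nothing in $H_*(\mathfrak S_{n+1},P(m)_{n+1})$, by Fact 1. The composed pair is
$$\mathrm{Stab}(f_a)\xrightarrow{\ y\mapsto\sigma y\sigma^{-1}\ }\mathrm{Stab}(f_{a+e_c})\subset\mathfrak S_{n+1},\qquad 1\mapsto f_{a+e_c}.$$
Because $\sigma$ is increasing on color classes and $n+1$ is last in its class, the first map is the standard inclusion $\mathfrak S_{a_c}\subset\mathfrak S_{a_c+1}$ on the $c$-th factor and the identity on the others. So $x_c$ maps the $a$-summand to the $(a+e_c)$-summand by this stabilization map. By Fact 4, up to a degree shift by $m$,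
$$\mathcal H_t(P(m))\cong\bigoplus_{t_1+\dots+t_d=t}N_{t_1}\otimes\cdots\otimes N_{t_d},\qquad N_s=\bigoplus_{a\ge0}H_s(\mathfrak S_a,\mathbf k), \tag{3}$$
where $x_c$ acts on the $c$-th factor by stabilization. Nakaoka's stability theorem (Ann. of Math. 71 (1960)) says that $H_s(\mathfrak S_a,\mathbf k)\to H_s(\mathfrak S_{a+1},\mathbf k)$ is an isomorphism for $a$ large relative to $s$. Each $H_s(\mathfrak S_a,\mathbf k)$ is finite-dimensional, so $N_s$ is generated over $\mathbf k[x]$ by finitely many of its graded pieces. A tensor product of finitely generated modules over $\mathbf k[x_1],\dots,\mathbf k[x_d]$ is finitely generated over $R$, and (3) has finitely many summands.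

**Step 4: $\mathcal H_t(V)$ is finitely generated for every finitely generated $V$.** We use induction on $t$, starting from $\mathcal H_{-1}=0$. Choose an exact sequence $0\to V'\to P\to V\to0$ with $P$ a finite direct sum of modules $P(m)$. By noetherianity of $\mathrm{FI}_d$-modules over a field (Sam–Snowden, *Gröbner methods for representations of combinatorial categories*, J. Amer. Math. Soc. 30 (2017)), $V'$ is finitely generated. In the exact sequence of $R$-modules
$$\mathcal H_t(P)\to\mathcal H_t(V)\to\mathcal H_{t-1}(V')$$
the left term is finitely generated by Step 3 and the right term by induction. Since $R$ is noetherian, the image of $\mathcal H_t(V)$ in $\mathcal H_{t-1}(V')$ is finitely generated, and the kernel is a quotient of $\mathcal H_t(P)$. So $\mathcal H_t(V)$ is finitely generated.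

**Step 5: conclusion.** By Hilbert's theorem, the Hilbert function $n\mapsto\dim H_t(\mathfrak S_n,V_n)$ of a finitely generated graded module over a polynomial ring in $d$ variables of degree $1$ is eventually a polynomial of degree $\le d-1$. The equality with $\dim H^t(\mathfrak S_n,V_n^*)$ is Fact 5. For sharpness take $V=A=P(0)$ and $t=0$: the dimension is $\binom{n+d-1}{d-1}$. This proves Theorem C. $\blacksquare$

## Corestriction produces divided powers

Try the same plan in cohomology. The map $V(\iota_c)$ gives $H^t(\mathfrak S_n,V_n)\to H^t(\mathfrak S_n,V_{n+1})$. Restriction runs from $H^t(\mathfrak S_{n+1},V_{n+1})$ to $H^t(\mathfrak S_n,V_{n+1})$, which is the wrong direction. To land in $H^t(\mathfrak S_{n+1},V_{n+1})$ we can use corestriction. For $t=0$ this sums over the cosets of $\mathfrak S_n$ in $\mathfrak S_{n+1}$: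
$$y_c(v)=\sum_{\sigma\in\mathfrak S_{n+1}/\mathfrak S_n}\sigma\,V(\iota_c)v\qquad(v\in V_n^{\mathfrak S_n}).$$

Compute this on $A$. A basis of $A_n^{\mathfrak S_n}$ is
$$o_a=\sum_{w\text{ of content }a}e_w,\qquad a\in\mathbb Z_{\ge0}^d,\ \textstyle\sum a_c=n. \tag{4}$$
The map $A(\iota_c)$ appends the letter $c$ at place $n+1$, and the coset of $\sigma$ is determined by the place $\sigma(n+1)$ to which this letter is moved. A word of content $a+e_c$ arises once for each of its $a_c+1$ letters $c$. Hence
$$y_c(o_a)=(a_c+1)\,o_{a+e_c}. \tag{5}$$
These operators commute on $\bigoplus_n A_n^{\mathfrak S_n}$, but (5) is the multiplication rule for divided powers $x^a/a!$. In characteristic $p$, the span of the images of $y_1,\dots,y_d$ is spanned by the $o_b$ for which some $b_c$ is prime to $p$. So the infinitely many $o_b$ with all $b_c$ divisible by $p$ are all needed as generators, and $\bigoplus_nA_n^{\mathfrak S_n}$ is not finitely generated over $\mathbf k[y_1,\dots,y_d]$. For these operators, the analogue of Step 3 breaks down already for $P(0)$ and $t=0$.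

This is not yet a counterexample, since $\dim A_n^{\mathfrak S_n}$ is a polynomial. But it shows where to look. Invariants of $A$ behave like divided powers, while coinvariants behave like the polynomial ring $R$. By (1), the comparison map multiplies the basis element of content $a$ by the size of its orbit, a multinomial coefficient, and these vanish modulo $p$ in a digit-dependent pattern. The example of $U$ above suggests taking a kernel: the coinvariants of $A$ form the $\mathrm{FI}_d$-module $S$, so look at the kernel of $A\to S$.

## The kernel of words $\to$ monomials: proof of Theorem A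

Let $\operatorname{char}\mathbf k=p>0$ and $d\ge2$. Define
$$\pi\colon A\to S,\qquad e_w\mapsto\prod_{b\in B}x_{w(b)}\quad(w\colon B\to[d]).$$
This is a map of $\mathrm{FI}_d$-modules: applying $(g,h)$ to $e_w$ adds the letters $h(b)$, which multiplies the monomial by $\prod x_{h(b)}$. Put
$$K=\ker\pi .$$

**Step 1: $K$ is generated by $K([2])$.** The map $\pi$ sends basis elements to monomials, and $e_w,e_{w'}$ have the same image iff $w,w'$ have the same content. So $K(B)$ is spanned by the differences $e_w-e_{w'}$ with $w,w'$ of the same content. For such $w,w'$ there is a permutation of $B$ carrying one to the other. Writing it as a product of transpositions gives a chain $w=w_0,w_1,\dots,w_r=w'$ with $w_{i+1}=w_i\circ\tau_i$, and $e_w-e_{w'}=\sum_i(e_{w_i}-e_{w_i\circ\tau_i})$. So $K(B)$ is spanned by the elements $e_w-e_{w\circ\tau}$, where $\tau=(b\;b')$ and $w(b)=c\ne c'=w(b')$; when $c=c'$ the element is $0$.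

Write $e_{(c,c')}\in A([2])$ for the word $1\mapsto c$, $2\mapsto c'$, and put $u_{c,c'}=e_{(c,c')}-e_{(c',c)}\in K([2])$. The morphism $[2]\to B$ with $1\mapsto b$, $2\mapsto b'$ and coloring $w|_{B\setminus\{b,b'\}}$ sends $u_{c,c'}$ to $e_w-e_{w\circ\tau}$. Since $u_{c',c}=-u_{c,c'}$, the module $K$ is generated by the finitely many $u_{c,c'}$ with $c<c'$. For $d=2$ this is one element.

**Step 2: the invariants of $K_n$ are counted by multinomial coefficients.** Since $\mathfrak S_n$ acts linearly, $H^0(\mathfrak S_n,K_n)=K_n\cap A_n^{\mathfrak S_n}$ is the kernel of $\pi$ on $A_n^{\mathfrak S_n}$. In the basis (4), there are $\binom na=\frac{n!}{a_1!\cdots a_d!}$ words of content $a$, so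
$$\pi(o_a)=\binom{n}{a}\,x_1^{a_1}\cdots x_d^{a_d}.$$
The monomials for different $a$ are linearly independent. So the kernel has basis $\{o_a:\ p\mid\binom na\}$, and
$$\dim H^0(\mathfrak S_n,K_n)=\binom{n+d-1}{d-1}-\#\Big\{a:\ p\nmid\binom na\Big\}. \tag{6}$$

**Step 3: exactly $r_d(n)$ of the multinomial coefficients are nonzero modulo $p$.** The number $\binom na$ is the coefficient of $X_1^{a_1}\cdots X_d^{a_d}$ in $(X_1+\dots+X_d)^n$. In $\mathbb F_p[X_1,\dots,X_d]$, taking $p$-th powers is additive, so
$$\Big(\sum_cX_c\Big)^n=\prod_i\Big(\sum_cX_c^{p^i}\Big)^{n_i}.$$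
The $i$-th factor is the sum over $(a_{1,i},\dots,a_{d,i})$ with $\sum_ca_{c,i}=n_i$ of the monomials $\prod_cX_c^{a_{c,i}p^i}$, with coefficient $\frac{n_i!}{\prod_ca_{c,i}!}$. This coefficient divides $n_i!$ and $n_i<p$, so it is nonzero in $\mathbb F_p$. Thus the $i$-th factor has $\binom{n_i+d-1}{d-1}$ distinct monomials. Choosing one monomial from each factor and multiplying gives exponent $\sum_ia_{c,i}p^i$ for $X_c$, with $0\le a_{c,i}\le n_i\le p-1$. By uniqueness of base-$p$ expansions, different choices give different monomials, so nothing cancels, and exactly $r_d(n)$ coefficients are nonzero. With (6), this is the formula of Theorem A.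

*Check.* For $p=d=2$ the dimension is $n+1-2^{s(n)}$, whose values for $n=0,\dots,8$ are $0,0,1,0,3,2,3,0,7$. At $n=2$, $K_2$ is spanned by $e_{(1,2)}-e_{(2,1)}=e_{(1,2)}+e_{(2,1)}$, which is invariant. At $n=4$, the row $1,4,6,4,1$ of Pascal's triangle has three even entries. In general the value is $0$ at $n=2^k-1$ and $2^k-1$ at $n=2^k$.

**Step 4: $r_d$ is not eventually a quasi-polynomial when $d\ge2$.** Suppose there are a period $m\ge1$, an $N$, and polynomials $Q_0,\dots,Q_{m-1}$ with $r_d(n)=Q_{n\bmod m}(n)$ for $n\ge N$. We compare two families of integers in one residue class.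

There are finitely many residues modulo $m$, so some residue $\rho$ contains $p^k$ for infinitely many $k$. The number $p^k$ has a single nonzero digit $1$, so $r_d(p^k)=\binom{d}{d-1}=d$. Hence $Q_\rho-d$ has infinitely many zeros, and $Q_\rho=d$ identically.

Now fix one $k$ with $p^k\equiv\rho\pmod m$ and put $n_l=p^k+mp^l$ for $l>k$. Then $n_l\equiv\rho\pmod m$. The nonzero digits of $n_l$ are the digit $1$ at place $k$ and the nonzero digits of $m$ moved up by $l$ places; as $l>k$, they do not meet. So $r_d(n_l)=d\cdot r_d(m)$. By Step 3, $r_d(m)$ counts the contents with multinomial coefficient prime to $p$. Since $m\ge1$, the $d$ contents concentrated in a single color are distinct, and each has coefficient $1$. So $r_d(m)\ge d$, and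
$$r_d(n_l)\ge d^2>d=Q_\rho(n_l)\qquad\text{for all } l>k.$$
For $l$ large we have $n_l\ge N$, a contradiction. The argument allows $Q_i$ with complex coefficients, which we use below.

Since $\binom{n+d-1}{d-1}$ is a polynomial in $n$, the function $\binom{n+d-1}{d-1}-r_d(n)$ is not eventually a quasi-polynomial either. This proves Theorem A, and the conjecture fails for $t=0$. $\blacksquare$

## A module concentrated in cohomological degrees $\ge t$: counterexamples for every $t$

Let $\operatorname{char}\mathbf k=p>0$ and $d\ge2$. To move the counterexample from degree $0$ to degree $t$, we multiply $K$ by a fixed representation $W$ of some $\mathfrak S_m$ with $H^i(\mathfrak S_m,W)=0$ for $i<t$ and $H^t(\mathfrak S_m,W)\ne0$. In the Künneth formula for $H^t$, only $H^t(W)\otimes H^0(K)$ will survive.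

**Step 1: for some $s$ there is a finite-dimensional $\mathbf k[\mathfrak S_s]$-module $D$ with $H^0(\mathfrak S_s,D)=0$ and $H^1(\mathfrak S_s,D)\ne0$.**

*Case $p$ odd, $s=p$.* Let $U\subset\mathbf k^p$ be the sum-zero vectors. Since $p=0$ in $\mathbf k$, $U$ contains the line $\mathbf k$ of constant vectors. Let $D=U/\mathbf k$. In the long exact sequence of $0\to U\to\mathbf k^p\to\mathbf k\to0$, the map $H^0(\mathbf k^p)=\mathbf k\cdot(1,\dots,1)\to H^0(\mathbf k)=\mathbf k$ sends $(1,\dots,1)$ to $p=0$. So the connecting map $\mathbf k\to H^1(\mathfrak S_p,U)$ is injective and $H^1(\mathfrak S_p,U)\ne0$. The sequence $0\to\mathbf k\to U\to D\to0$ gives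
$$H^0(\mathbf k)\to H^0(U)\to H^0(D)\to H^1(\mathfrak S_p,\mathbf k)\to H^1(\mathfrak S_p,U)\to H^1(\mathfrak S_p,D).$$
Here $H^1(\mathfrak S_p,\mathbf k)=\mathrm{Hom}(\mathfrak S_p,\mathbf k)=0$, because the abelianization of $\mathfrak S_p$ has order $2$ and $p$ is odd. The first map is onto, because invariant vectors are constant. Hence $H^0(D)=0$, and $H^1(U)\hookrightarrow H^1(D)$, so $H^1(\mathfrak S_p,D)\ne0$.

*Case $p=2$, $s=4$.* For $p=2$ the module above is $0$, and no other module for $\mathfrak S_2=\{1,\sigma\}$ can work: in characteristic $2$ we have $(\sigma-1)^2=0$, so $\sigma-1$ has nonzero kernel on every nonzero module. We use $\mathfrak S_4$ instead. Let $V_4\subset\mathfrak S_4$ be the normal Klein four-group, with non-identity elements $v_1,v_2,v_3$. Conjugation on $\{v_1,v_2,v_3\}$ gives $\mathfrak S_4/V_4\cong\mathfrak S_3$. Let $D\subset\mathbf k^3$ be the sum-zero vectors, with $\mathfrak S_4$ acting through $\mathfrak S_3$.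

Invariant vectors are constants $(c,c,c)$ with $3c=0$, hence $c=0$: so $H^0(\mathfrak S_4,D)=0$. Next, $D=\{(a,b,a+b)\}$, and the transposition in $\mathfrak S_3$ of the first two coordinates swaps $a$ and $b$. So $D$ is free of rank one over the group algebra of this Sylow $2$-subgroup. By Fact 6 (the index is $3$, invertible in $\mathbf k$), $H^i(\mathfrak S_3,D)=0$ for $i\ge1$. Since $V_4$ acts trivially on $D$, Fact 7 gives
$$H^1(\mathfrak S_4,D)\cong H^1(V_4,D)^{\mathfrak S_3}=\mathrm{Hom}_{\mathfrak S_3}(V_4,D),$$
the group homomorphisms $V_4\to D$ compatible with the action of $\mathfrak S_3$. One such map is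
$$1\mapsto 0,\qquad v_1\mapsto(0,1,1),\qquad v_2\mapsto(1,0,1),\qquad v_3\mapsto(1,1,0).$$
It is a homomorphism, because each value has order $2$ and any two of them add up to the third, just as $v_1v_2=v_3$ in $V_4$. It is equivariant, because $v_i$ goes to the vector whose only zero is at place $i$. It is nonzero, so $H^1(\mathfrak S_4,D)\neq0$.

**Step 2: the representation $W$.** Let $m=st$ and $W=\mathrm{Ind}_{\mathfrak S_s^t}^{\mathfrak S_m}(D^{\boxtimes t})$; for $t=0$ this means $m=0$ and $W=\mathbf k$. By Facts 3 and 4, $H^*(\mathfrak S_m,W)\cong H^*(\mathfrak S_s,D)^{\otimes t}$ as graded spaces. Each tensor factor starts in degree $1$. So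
$$H^i(\mathfrak S_m,W)=0\ \ (i<t),\qquad c:=\dim H^t(\mathfrak S_m,W)=\big(\dim H^1(\mathfrak S_s,D)\big)^t\ge1. \tag{7}$$

**Step 3: the module $V$, built from $W$ and $K$.** Extend $W$ to a functor on sets of size $m$ and bijections by $W(C)=\mathbf k[\mathrm{Bij}([m],C)]\otimes_{\mathbf k\mathfrak S_m}W$, so that $W([m])=W$. Define
$$V(B)=\bigoplus_{C\subset B,\ |C|=m}W(C)\otimes K(B\setminus C),$$
where $(g,h)\colon B\to B'$ maps the $C$-summand to the $g(C)$-summand by $W(g|_C)\otimes K\big((g|_{B\setminus C},h)\big)$. Here $(g|_{B\setminus C},h)$ is a morphism $B\setminus C\to B'\setminus g(C)$, because $(B'\setminus g(C))\setminus g(B\setminus C)=B'\setminus g(B)$, which is exactly where $h$ is defined. This is functorial: for a second morphism $(g',h')\colon B'\to B''$, composing on the $W$-side gives $W(g'g|_C)$, and on the $K$-side the composition rule gives $(g'g|_{B\setminus C},h'')$ with the $h''$ of $(g',h')\circ(g,h)$.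

**Step 4: $V$ is finitely generated.** Let $(w_j)$ be a basis of $W$ and let $v_i\in K(A_i)$ be finitely many generators of $K$. Consider $w_j\otimes v_i$ in the $[m]$-summand of $V([m]\sqcup A_i)$. Given $C\subset B$ with $|C|=m$, a bijection $\varphi\colon[m]\to C$ and a morphism $f\colon A_i\to B\setminus C$, form $\varphi\sqcup f\colon[m]\sqcup A_i\to B$, with the coloring of $f$. It sends $w_j\otimes v_i$ to $W(\varphi)w_j\otimes K(f)v_i$. For fixed $C$ and $\varphi$ the elements $W(\varphi)w_j$ form a basis of $W(C)$, and the $K(f)v_i$ span $K(B\setminus C)$. So these elements span $V(B)$.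

**Step 5: the cohomology of $V$.** For $n<m$ we have $V_n=0$. For $n\ge m$, $\mathfrak S_n$ permutes the summands of $V_n$ transitively, and the stabilizer of $C=[m]$ is $\mathfrak S_m\times\mathfrak S_{n-m}$. So Fact 3 gives $V_n\cong\mathrm{Ind}_{\mathfrak S_m\times\mathfrak S_{n-m}}^{\mathfrak S_n}(W\boxtimes K_{n-m})$. By Facts 3 and 4 and by (7),
$$\dim H^t(\mathfrak S_n,V_n)=\sum_{i+j=t}\dim H^i(\mathfrak S_m,W)\cdot\dim H^j(\mathfrak S_{n-m},K_{n-m})=c\cdot\dim H^0(\mathfrak S_{n-m},K_{n-m}). \tag{8}$$
By Theorem A, $n\mapsto\dim H^0(\mathfrak S_n,K_n)$ is not eventually a quasi-polynomial. Shifting $n$ by $m$ and multiplying by $c\ne0$ does not change this. So the conjecture fails for this $V$, in degree $t$.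

## The generating function of $r_d$ and the unit circle

We now prove the last claim of Theorem B, for the module $V$ just built.

**Step 1: reduction to $G(z)=\sum_nr_d(n)z^n$.** By (8) and Theorem A,
$$\sum_n\dim H^t(\mathfrak S_n,V_n)z^n=\frac{c\,z^m}{(1-z)^d}-c\,z^mG(z).$$
Since $1\le r_d(n)\le\binom{n+d-1}{d-1}$, $G$ has radius of convergence $1$. Suppose we know that $G$ has the unit circle as natural boundary. Then the left side does not extend to a neighborhood of any $\zeta$ on the circle: such an extension would also exist near a point $\zeta'\ne1$ of the circle close to $\zeta$, and solving for $G$ there ($z^m\ne0$ and $1-z\neq0$) would extend $G$. In particular the left side does not extend near $z=1$, so its radius of convergence is not larger than $1$; it is not smaller, by the formula. So it suffices to treat $G$.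

**Step 2: rational or natural boundary.** The Pólya–Carlson theorem says that a power series with integer coefficients converging in the open unit disc is rational or has the unit circle as natural boundary. So we have to exclude that $G$ is rational.

**Step 3: if $G$ is rational, all its poles are roots of unity.** By Fatou's lemma, a rational power series with integer coefficients is $P/Q$ with $P,Q\in\mathbb Z[z]$ coprime and $Q(0)=1$. As $G$ converges in the open unit disc and $P,Q$ have no common root, all roots of $Q$ have modulus $\ge1$. Their reciprocals are the roots of $z^{\deg Q}Q(1/z)$, a monic integer polynomial. These roots have modulus $\le1$, and their product is, up to sign, the leading coefficient of $Q$, a nonzero integer. So all have modulus exactly $1$. By Kronecker's theorem (a monic integer polynomial whose roots all have modulus $1$ has only roots of unity as roots), they are roots of unity, and so are the roots of $Q$.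

**Step 4: then $r_d$ would be a quasi-polynomial.** By partial fractions over $\mathbb C$, $G$ is a polynomial plus a linear combination of terms $(1-\zeta^{-1}z)^{-j}$ with $\zeta$ a root of $Q$ and $j\ge1$. The coefficient of $z^n$ in such a term is $\binom{n+j-1}{j-1}\zeta^{-n}$. Let $M\ge 1$ be such that $\zeta^M=1$ for all roots $\zeta$ of $Q$. On each residue class modulo $M$ the factors $\zeta^{-n}$ are constant, so for large $n$ the function $r_d(n)$ is given by a polynomial on each class. Step 4 of the proof of Theorem A excludes this. Hence $G$ is not rational, and the unit circle is its natural boundary. This proves the second sentence of Theorem B.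

## Characteristic zero and $d=1$

It remains to prove the "if" direction of Theorem B.

**Step 1: $\operatorname{char}\mathbf k=0$.** By Fact 6, $H^t(\mathfrak S_n,V_n)=0$ for $t>0$, and $H^0(\mathfrak S_n,V_n)\cong H_0(\mathfrak S_n,V_n)$. By Theorem C, the dimension is eventually a polynomial of degree $\le d-1$. This agrees with (1): in characteristic $0$ no orbit size vanishes, and the kernel $K$ of words $\to$ monomials has no nonzero invariants.

**Step 2: $d=1$ and $\operatorname{char}\mathbf k=p>0$.** Here the claim is that $\dim H^t(\mathfrak S_n,V_n)$ is eventually periodic. This is Nagpal's theorem; see Nagpal–Snowden, *Periodicity in the cohomology of symmetric groups via divided powers*, Proc. London Math. Soc. 116 (2018). We quote it without proof.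

**Step 3: the equivalence.** If $\operatorname{char}\mathbf k=p>0$ and $d\ge2$, the module $V$ built above violates the conjecture for the given $t$. In all other cases Step 1 or Step 2 applies. So for each fixed $t$ the conjecture holds exactly when $\operatorname{char}\mathbf k=0$ or $d=1$, and Theorem B is proved. $\blacksquare$
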